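# Genus bounds in rational homology $2\mathbb{CP}^2$'s, with arbitrary torsion

All manifolds and maps are smooth. We write $\operatorname{eul}(\cdot)$ for the Euler characteristic, to keep the letter $\chi$ free for characters.

## 1. A sphere in class $(1,3)$

Let $2\mathbb{CP}^2=\mathbb{CP}^2\#\mathbb{CP}^2$, with $H_2=\mathbb Z\oplus\mathbb Z$ generated by the two classes $[\mathbb{CP}^1]$, so that the intersection form is the identity matrix. Take a line in the first summand and a smooth cubic in the second, and form the connected sum of pairs. A smooth plane curve of degree $d$ has genus $\frac{(d-1)(d-2)}2$, so the result is a torus in class $(1,3)$, of square $1^2+3^2=10$. It is known that no sphere represents $(1,3)$ in $2\mathbb{CP}^2$.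

Now change the ambient manifold but not the intersection form. Let $K\subset S^3=\partial B^4$ be an unknot, and let $U$ be a parallel copy of $K$ that links it $+3$ times when the two are oriented in parallel. Then $U\cup K$ is the torus link $T(2,6)$, and both components are unknots. Attach 2-handles to $B^4$ along $U$ and $K$ with framings $10$ and $1$; call the result $P$. Recall that $H_2(P)$ is free on one class per handle, here $v$ (for $U$) and $w$ (for $K$), and that the intersection form is the linking matrix:
$$v^2=10,\qquad w^2=1,\qquad v\cdot w=3,\qquad \det\begin{pmatrix}10&3\\3&1\end{pmatrix}=1 .$$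
Put $e_1=w$ and $e_2=v-3w$. Then $e_1^2=1$, $e_1\cdot e_2=3-3=0$ and $e_2^2=10-18+9=1$. So the form is again the identity matrix, and $v=3e_1+e_2$. But $v$ is visibly a sphere: the unknot $U$ bounds a disc in $B^4$, and the core of its handle caps this disc off. Call this sphere $S$. After reordering the basis it lies in class $(1,3)$.

Of course $P$ has a boundary. Which 3-manifold is it? On the boundary $\lambda+3\mu_K$ describes $U$, where $\lambda,\mu_K$ are the longitude and meridian of $K$ on the boundary torus of a neighborhood of $K$. Seen from the complementary solid torus, whose core runs in the direction $\mu_K$ and whose meridian is $\lambda$, the curve $U$ runs three times along the core and turns once positively around it. So $U$ is the closed 3-braid $\sigma_1\sigma_2$ with axis $K$; the positive full twist $(\sigma_1\sigma_2)^3$ corresponds to three curves $\lambda+\mu_K$, which link pairwise $+1$. Recall the blow-down rule: deleting an unknotted component of framing $+1$ does not change the boundary 3-manifold if we put a negative full twist into the strands through its spanning disc and subtract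 $\mathrm{lk}^2$ from the framing. Blowing down $K$ turns $U$ into the closure of $\sigma_1\sigma_2(\sigma_1\sigma_2)^{-3}=(\sigma_1\sigma_2)^{-2}$, the left-handed trefoil, with framing $10-9=1$. Hence $\partial P$ is $+1$-surgery on the left-handed trefoil, which up to orientation is the Brieskorn sphere $\Sigma(2,3,7)$, an integral homology sphere.

By Fintushel–Stern (*A $\mu$-invariant one homology 3-sphere that bounds an orientable rational ball*, Contemp. Math. 35 (1984)), $\Sigma(2,3,7)$ bounds a rational homology ball $B$, that is, a compact oriented 4-manifold with the rational homology of a point. Orient $B$ suitably and put $X=P\cup B$. Since $\partial P$ is a homology sphere, Mayer–Vietoris gives $H_2(X;\mathbb Z)=H_2(P)\oplus H_2(B)$ with $H_2(B)$ torsion, and $X$ has the rational homology of $2\mathbb{CP}^2$. So $H_2(X)/\mathrm{torsion}=\langle e_1,e_2\rangle$ with the identity form, and $S\subset X$ is a sphere in class $(1,3)$. Leaving $2\mathbb{CP}^2$ has lowered the genus from $1$ to $0$.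

One more class comes for free. The normal bundle of $S$ has Euler number $10$, so a second copy of $S$, given by a generic section with $10$ positive zeros, meets $S$ in exactly $10$ points, all positive. Smoothing a double point replaces two discs by an annulus and lowers the Euler characteristic by $2$. The smoothed surface is connected with $\operatorname{eul}=2+2-20=-16$, so its genus is $9$, and its class is twice that of $S$, namely $(2,6)$. In $2\mathbb{CP}^2$ the minimal genus of $(2,6)$ is known to be $10$.

## 2. Minimal genus, torsion, and the answer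

**Definition (minimal genus).** For a closed oriented 4-manifold $X$ and $\alpha\in H_2(X;\mathbb Z)$, let $g_X(\alpha)$ be the least $g$ such that the closed oriented surface $\Sigma_g$ of genus $g$ embeds smoothly in $X$ and represents $\alpha$.

In this notation the facts quoted as known are $g_{2\mathbb{CP}^2}(1,3)=1$ and $g_{2\mathbb{CP}^2}(2,6)=10$.

**Definition (rational homology $2\mathbb{CP}^2$).** This is a closed oriented 4-manifold $X$ with $H_*(X;\mathbb Q)\cong H_*(2\mathbb{CP}^2;\mathbb Q)$ and positive definite intersection form.

For such $X$ we have $b_1(X)=0$ and $\sigma(X)=b_2(X)=2$. The group $H_2(X;\mathbb Z)/\mathrm{torsion}$ is $\mathbb Z\oplus\mathbb Z$ with the identity form in a suitable basis. For a closed connected oriented surface $\Sigma\subset X$, the statement $[\Sigma]=(m,n)$ refers to the image of $[\Sigma]$ in $H_2(X;\mathbb Z)/\mathrm{torsion}$, in such a basis. The torsion of $H_2(X;\mathbb Z)$ is unrestricted.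

**Example (torsion).** Let $\gamma=S^1\times\mathrm{pt}\subset S^1\times S^3$, and let $Y$ be the result of surgery on an embedded loop homotopic to $3\gamma$. Then $\pi_1(Y)=\mathbb Z/3$ and $\operatorname{eul}(Y)=0+2=2$, so $b_2(Y)=0$, and by duality $H_2(Y)\cong\mathbb Z/3$. Thus $2\mathbb{CP}^2\#Y$ is a rational homology $2\mathbb{CP}^2$ with torsion $\mathbb Z/3$ in both $H_1$ and $H_2$.

Section 1 suggests the following problem, posed in Aceto, Castro, Miller, Park and Stipsicz, "Slice obstructions from genus bounds in definite 4-manifolds", arXiv:2303.10587 (2023). *For each $m,n>0$ with $g_{2\mathbb{CP}^2}(m,n)>0$, construct a rational homology $2\mathbb{CP}^2$, called $X_{(m,n)}$, containing a closed connected oriented surface $\Sigma$ with $[\Sigma]=(m,n)$ and $g(\Sigma)<g_{2\mathbb{CP}^2}(m,n)$.* Section 1 proves the following.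

**Proposition 1.** For $(1,3)$ and $(2,6)$, manifolds as in the problem exist.

Try $(3,3)$ next. Two cubics give genus $1+1=2$. The trick used for $(2,6)$ does not help here: the sphere line $\#$ line in class $(1,1)$ has square $2$, three parallel copies meet in $3\cdot2=6$ points, and smoothing gives $\operatorname{eul}=6-12=-6$, so genus $4$. In fact nothing can help.

**Theorem 2.** Let $X$ be a closed connected oriented smooth 4-manifold with $b_1(X)=0$. Let $\Sigma\subset X$ be a smoothly embedded closed connected oriented surface of genus $g$. Suppose $q=p^a>1$ is a prime power and $x\cdot[\Sigma]\equiv0\pmod q$ for all $x\in H_2(X;\mathbb Z)$; equivalently, $[\Sigma]$ is divisible by $q$ in $H_2(X;\mathbb Z)/\mathrm{torsion}$. Then for every $0<k<q$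
$$\Bigl|\sigma(X)-\frac{2k(q-k)}{q^2}[\Sigma]^2\Bigr|\le b_2(X)+2g. \tag{1}$$
There is no hypothesis on the torsion of $H_1(X)$, or on divisibility of $[\Sigma]$ in $H_2(X;\mathbb Z)$ itself.

The two forms of the hypothesis agree because the form on $H_2(X)/\mathrm{torsion}$ is unimodular: $[\Sigma]$ is divisible by $q$ exactly when the functional $x\mapsto x\cdot[\Sigma]$ is.

**Corollary 3.** Let $X$ be any rational homology $2\mathbb{CP}^2$. Every closed connected oriented surface in class $(3,3)$ has genus $\ge2$; in class $(2,4)$ or $(4,2)$, genus $\ge3$; in class $(4,4)$, genus $\ge6$. Moreover $g_{2\mathbb{CP}^2}(3,3)=2$, $g_{2\mathbb{CP}^2}(2,4)=g_{2\mathbb{CP}^2}(4,2)=3$ and $g_{2\mathbb{CP}^2}(4,4)=6$. Hence for these pairs no $X_{(m,n)}$ as in the problem exists.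

*Proof, given Theorem 2.* Here $\sigma=b_2=2$. For $(3,3)$ we have $[\Sigma]^2=18$; with $q=3$, $k=1$ the factor $\frac{2k(q-k)}{q^2}$ is $\frac49$, and (1) reads $|2-8|=6\le2+2g$, so $g\ge2$. With $q=2$, $k=1$ the factor is $\frac12$. For $(2,4)$ and $(4,2)$, $[\Sigma]^2=20$ gives $|2-10|=8\le2+2g$, so $g\ge3$. For $(4,4)$, $[\Sigma]^2=32$ gives $|2-16|=14\le2+2g$, so $g\ge6$.

Taking $X=2\mathbb{CP}^2$ gives the lower bounds for $g_{2\mathbb{CP}^2}$. For the upper bounds, the connected sum of smooth curves of degrees $m$ and $n$ has genus $\frac{(m-1)(m-2)}2+\frac{(n-1)(n-2)}2$, which is $1+1=2$, $0+3=3$, $3+0=3$, $3+3=6$ respectively. $\square$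

So the construction asked for is impossible in general, for example for $(3,3)$. What happens depends on the pair: it exists for $(1,3)$ and $(2,6)$, and it does not for $(3,3),(2,4),(4,2),(4,4)$. No determination for all remaining pairs is claimed. Everything now rests on Theorem 2.

## 3. The conic, its double cover, and eigenspaces

Here is the classical mechanism on the smallest example. Let $\Sigma\subset\mathbb{CP}^2$ be a smooth conic: $g=0$, $[\Sigma]^2=4$, divisible by $q=2$. The double cover of $\mathbb{CP}^2$ branched along the conic is $S^2\times S^2$, with covering involution the swap of factors, fixing the diagonal, whose square is $2$. On $H_2=\langle a,b\rangle$ with $a^2=b^2=0$, $a\cdot b=1$, the swap has a $(+1)$-eigenspace spanned by $a+b$, of square $2$, and a $(-1)$-eigenspace spanned by $a-b$, of square $-2$. The $(+1)$-part has signature $1=\sigma(\mathbb{CP}^2)$. The $(-1)$-part has signature $-1=\sigma(\mathbb{CP}^2)-\frac12\cdot4$ and dimension $1=b_2+2g$. So here (1) is the trivial inequality "$|\text{signature}|\le\text{dimension}$" for one eigenspace. The plan in general is to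 find a branched cover and an eigenspace with
$$\text{signature}=\sigma(X)-\tfrac{2k(q-k)}{q^2}[\Sigma]^2,\qquad\text{dimension}=b_2(X)+2g .$$

We recall the tools. Let a finite cyclic group $G$ of order $n$ act on a closed connected oriented 4-manifold $M$, preserving orientation. For a character $\phi:G\to U(1)$ and a complex representation $V$, let $V_\phi=\{x: gx=\phi(g)x\text{ for all }g\}$; then $V=\bigoplus_\phi V_\phi$, and $V\mapsto V_\phi$ is exact. Different eigenspaces of $H_2(M;\mathbb C)$ are orthogonal for the Hermitian intersection form; let $\sigma_\phi$ be the signature of the form on $H_2(M;\mathbb C)_\phi$. With $\operatorname{sign}(g,M)=\sum_\phi\phi(g)\sigma_\phi$, Fourier inversion gives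
$$\sigma_\phi=\frac1n\sum_{g\in G}\phi(g)^{-1}\operatorname{sign}(g,M). \tag{2}$$

**$G$-signature theorem** (Atiyah–Singer, *The index of elliptic operators III*, Ann. of Math. 87 (1968)), in the case we use. If the fixed set of $g\ne1$ is a closed oriented surface $F$, possibly disconnected, and $g$ rotates its normal fibers by the angle $\theta$, then $\operatorname{sign}(g,M)=[F]^2\csc^2(\theta/2)$. If $g$ has no fixed points, $\operatorname{sign}(g,M)=0$.

For the swap on $S^2\times S^2$ this says $\operatorname{sign}=2\csc^2(\pi/2)=2$, and indeed $1-(-1)=2$.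

**Lefschetz formula.** $\sum_i(-1)^i\operatorname{tr}(g|H_i(M;\mathbb C))=\operatorname{eul}(\mathrm{Fix}\,g)$.

**Transfer.** If $M\to M/G=X$ with $X$ a closed oriented 4-manifold and the map of degree $n$, then $H^*(X;\mathbb C)\cong H^*(M;\mathbb C)^G$, and the intersection form on the invariant part is $n$ times that of $X$. So $\sigma_1=\sigma(X)$ for the trivial character.

## 4. What torsion does to the $q$-fold cover

Return to Theorem 2. First normalize $k$: if $p^s$ is the largest power of $p$ dividing $k$, replace $(k,q)$ by $(k/p^s,q/p^s)$. Since $0<k<q$, the new $q$ is still greater than $1$; the number $k(q-k)/q^2$ does not change, and the hypothesis modulo $q$ implies the one modulo the new $q$. So assume $p\nmid k$. Then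
$$\omega:=e^{2\pi ik/q}\quad\text{is a primitive $q$-th root of unity.}$$

Let $\nu$ be a closed tubular neighborhood of $\Sigma$, $W=X\setminus\operatorname{int}\nu$ (connected, since $\Sigma$ has codimension 2), $\pi=\pi_1(W)$, $A=H_1(W;\mathbb Z)=\pi^{ab}$, $\mu$ a based meridian of $\Sigma$, and $N=[\Sigma]^2$. By excision and duality, $H_2(X,W)\cong H_2(\nu,\partial\nu)\cong H^2(\nu)\cong\mathbb Z$, generated by a normal disc, and $H_1(X,W)\cong H^3(\nu)=0$. The exact sequence of $(X,W)$ is therefore
$$H_2(X)\xrightarrow{\ \cdot[\Sigma]\ }\mathbb Z\xrightarrow{\ 1\mapsto\mu\ }A\to H_1(X)\to0. \tag{3}$$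
The image of the first map lies in $q\mathbb Z$. Hence $\mu$ has infinite order in $A$, or finite order divisible by $q$. Also $\bar A:=A/\langle\mu\rangle\cong H_1(X)$ is finite, because $b_1(X)=0$.

Branched covers come from characters $\chi:A\to U(1)$ of finite order, and we want $\chi(\mu)=\omega$. The sensible first attempt is a character of order exactly $q$, giving a $q$-fold cyclic cover as for the conic. Two things go wrong.

**Such a character may not exist.** A character of order $q$ with $\chi(\mu)=\omega$ gives a homomorphism $h:A\to\mathbb Z/q$ with $h(\mu)=1$. View $h\in H^1(W;\mathbb Z/q)$. In the sequence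
$$H^1(W;\mathbb Z/q)\to H^2(X,W;\mathbb Z/q)\cong\mathbb Z/q\to H^2(X;\mathbb Z/q)$$
it maps, up to sign, to the Thom class, whose image is the mod $q$ reduction of the Poincaré dual of $[\Sigma]$. So this reduction is $0$, and by the Bockstein sequence $[\Sigma]$ is divisible by $q$ in $H_2(X;\mathbb Z)$, torsion included. But take $X=2\mathbb{CP}^2\#Y$ with $Y$ from Section 2, a surface $\Sigma_0\subset2\mathbb{CP}^2$ in class $(3,3)$, a connected surface $F\subset Y$ representing a generator $t$ of $H_2(Y)=\mathbb Z/3$, and $\Sigma=\Sigma_0\#F$. Its class $3(1,1)+t$ is not divisible by $3$ in $\mathbb Z^2\oplus\mathbb Z/3$. By (3), $\mu$ has order $3$ and $\bar A=\mathbb Z/3$, so $|A|=9$. In $(\mathbb Z/3)^2$ a character nontrivial on $\mu$ and of order $3$ would exist, so $A\cong\mathbb Z/9$ with $\mu$ three times a generator. The characters with $\chi(\mu)=\omega$ all have order $9$, not $3$.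

**Such a character may exist and be bad.** The dimension count will need the degree-1 homology of the cover to vanish in the relevant eigenspace. Take $X=2\mathbb{CP}^2\#Y$ again, now with $\Sigma=\Sigma_0\subset2\mathbb{CP}^2$ in class $(3,3)$, and let $W_0$ be its complement in $2\mathbb{CP}^2$. By (3) for $2\mathbb{CP}^2$, $H_1(W_0)=\mathbb Z/3$, generated by $\mu$, and $A=\mathbb Z/3\oplus\mathbb Z/3$. Let $\chi(\mu)=\omega$ and let $\chi$ be nontrivial on the second summand. In the 3-fold cover, the preimages of the two sides of the connected sum are both connected, and they are glued along three 3-spheres permuted by $G=\mathbb Z/3$. In Mayer–Vietoris, $H_1$ of the branched cover surjects onto the kernel of $H_0(\text{three spheres})=\mathbb C[G]\to H_0(\text{two pieces})$. The target has trivial $G$-action, so every nontrivial character occurs in the kernel. So $H_1$ of the cover has a nonzero $\psi$-part, where $\psi$ denotes $\chi$ viewed on $G$. By Section 7 below, each such dimension adds $2$ to the dimension of the eigenspace of $H_2$. For $(3,3)$ this degrades the inequality to $6\le2+2g+2$ at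 best, that is $g\ge1$, which is useless.

So we must allow $\chi$ of any finite order, as long as $\chi(\mu)=\omega$, and among these characters find one that kills the degree-1 homology.

## 5. Fox derivatives and the norm element

**Definition (Fox derivatives).** Let $F$ be free on $x_1,\dots,x_r$. The maps $\frac{\partial}{\partial x_j}:F\to\mathbb Z[F]$ are determined by $\frac{\partial x_i}{\partial x_j}=\delta_{ij}$ and $\frac{\partial(uv)}{\partial x_j}=\frac{\partial u}{\partial x_j}+u\frac{\partial v}{\partial x_j}$.

For example $\frac{\partial x^3}{\partial x}=1+x+x^2$. We use two facts. First, the fundamental formula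
$$\sum_j\frac{\partial w}{\partial x_j}(x_j-1)=w-1: \tag{4}$$
both sides satisfy $D(uv)=D(u)+uD(v)$ and agree on generators. Second, the augmentation of $\frac{\partial w}{\partial x_j}$ is the exponent sum of $x_j$ in $w$.

**Definition (twisted homology).** For a character $\chi:\pi\to U(1)$, let $H_*(W;\mathbb C_\chi)$ be the homology of $\mathbb C_\chi\otimes_{\mathbb Z[\pi]}C_*(\widehat W)$, where $\widehat W$ is the universal cover.

$H_1$ depends only on $\pi$ and $\chi$, since cells of dimension $\ge3$ turn $W$ into a $K(\pi,1)$ without changing $H_1$. So it can be computed from the 2-complex of any presentation of $\pi$: with row vectors, it is the middle homology of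
$$C_2\xrightarrow{\ (\chi(\partial\rho/\partial x_j))\ }\mathbb C^r\xrightarrow{\ (\chi(x_j)-1)\ }\mathbb C, \tag{5}$$
where $C_2$ has one basis element for each relator $\rho$. The composite is zero by (4).

**Example.** Let $\pi=\langle x_1,x_2\mid x_1^3,x_2^3\rangle$, $\mu=x_1$, $\chi(x_1)=\omega\ne1$ a cube root of unity. The second map of (5) has rank 1, and the first has matrix rows $(0,0)$ and $(0,1+\chi(x_2)+\chi(x_2)^2)$. So $H_1=0$ if $\chi(x_2)=1$, and $H_1=\mathbb C$ for the other two choices: one of the three characters is good. Now let $\pi=\langle x_1,x_2\mid x_2^3x_1^{-1},x_2^9\rangle=\mathbb Z/9$, $\mu=x_1$. Then $\chi(x_2)=\zeta$ with $\zeta^3=\omega$, and the first relator has $x_2$-derivative $1+\zeta+\zeta^2=\frac{\omega-1}{\zeta-1}\ne0$. All three characters are good.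

In both examples goodness is decided by $\chi(\delta)$ for one element $\delta=1+x_2+x_2^2\in\mathbb Z[A]$. How could one show $\chi(\delta)\ne0$ in general? If $\chi$ has order $n$ a power of $p$, one can reduce $\mathbb Z[e^{2\pi i/n}]$ modulo $1-e^{2\pi i/n}$ to $\mathbb F_p$, where $\chi(\delta)$ becomes the augmentation of $\delta$ modulo $p$. In the examples this is $3\equiv0$ modulo $3$. In general it will be $\pm|\bar A|$, so this argument gives a good character when $p\nmid|H_1(X)|$ and says nothing when $p$ divides $|H_1(X)|$. The remedy is to send only $\mu$ to $1$ modulo $p$ and to keep the elements of $\bar A$ apart. In both examples $\delta$ then becomes $\sum_{a\in\bar A}a\in\mathbb F_p[\bar A]$. Its augmentation vanishes modulo $p$, but the element itself does not, because its coefficients are $1$.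

**Proposition 4.** In the situation of Theorem 2 with $p\nmid k$, there is a finite-order character $\chi:A\to U(1)$ with $\chi(\mu)=\omega$ and $H_1(W;\mathbb C_\chi)=0$.

*Proof.*

**Step 1: a square block of Fox derivatives.** The purpose is to produce $r-1$ relators whose $(r-1)\times(r-1)$ minor we can compute. Since $W$ is compact, $\pi$ is finitely presented; we choose generators $x_1,\dots,x_r$ with $x_1=\mu$. Setting $x_1=1$ and abelianizing, we have $\bar A=\mathbb Z^{r-1}/\bar L$, where $\mathbb Z^{r-1}=\langle x_2,\dots,x_r\rangle^{ab}$ and $\bar L$ is generated by the images of the relators. As $\bar A$ is finite, $\bar L$ has rank $r-1$ and index $|\bar A|$. Each element of $\bar L$ is the image of a product of relators and their inverses; choose such products $\rho_2,\dots,\rho_r$ whose images form a basis of $\bar L$. They are trivial in $\pi$, so we may add them to the presentation. Let $J'=(\partial\rho_i/\partial x_j)_{2\le i,j\le r}$, mapped to $\mathbb Z[A]$, put $\delta=\det J'\in\mathbb Z[A]$, and let $\bar J$ be the image of $J'$ over $\mathbb Z[\bar A]$. (If $r=1$, then $\bar A$ is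 trivial and $\delta=1$.)

**Step 2: $\delta$ maps to $\pm N_{\bar A}$, where $N_{\bar A}=\sum_{a\in\bar A}a$.** The purpose is to know $\delta$ exactly after $\mu\mapsto1$. For $r=1$ this is clear. Otherwise map (4) for $w=\rho_i$ to $\mathbb Z[\bar A]$. The right side becomes $0$ and the $j=1$ term disappears, since $\bar x_1=1$:
$$\sum_{j\ge2}\bar J_{ij}(\bar x_j-1)=0\qquad(2\le i\le r).$$
Multiplying by the adjugate of $\bar J$ gives $\det\bar J\cdot(\bar x_j-1)=0$ for all $j\ge2$. Since $\bar x_2,\dots,\bar x_r$ generate $\bar A$, multiplication by any element of $\bar A$ fixes $\det\bar J$, so all its coefficients agree: $\det\bar J=c\,N_{\bar A}$ with $c\in\mathbb Z$. Under augmentation, $\bar J$ becomes the matrix of exponent sums of $\rho_2,\dots,\rho_r$ in $x_2,\dots,x_r$, whose rows are a basis of $\bar L$. So $\det\bar J$ maps to $\pm[\mathbb Z^{r-1}:\bar L]=\pm|\bar A|$, while $N_{\bar A}$ maps to $|\bar A|$. Hence $c=\pm1$.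

**Step 3: $\delta$ survives when $\mu$ is set equal to $\omega$.** The purpose is to pass from $\mu\mapsto1$ to $\mu\mapsto\omega$. Let $C=\langle\mu\rangle\subset A$. Since $\mu$ has infinite order or order divisible by $q$, there is a ring map $\mathbb Z[C]\to\mathbb Z[\omega]$ with $\mu\mapsto\omega$. Put $R=\mathbb Z[A]\otimes_{\mathbb Z[C]}\mathbb Z[\omega]$. As $\mathbb Z[A]$ is free over $\mathbb Z[C]$ on coset representatives, $R$ is free over $\mathbb Z[\omega]$ of rank $|\bar A|$. Since $q$ is a power of $p$, the cyclotomic polynomial satisfies $\Phi_q(1)=p$, so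
$$\mathbb Z[\omega]/(1-\omega)=\mathbb Z[x]/(\Phi_q(x),x-1)=\mathbb F_p,\qquad R/(1-\omega)R\cong\mathbb F_p[\bar A].$$
By Step 2, $\delta$ maps to $\pm N_{\bar A}$ in $\mathbb F_p[\bar A]$, and this is nonzero because its coefficients are $\pm1$. So $\delta\ne0$ in $R$. This is the only place where $q$ must be a prime power.

**Step 4: choosing $\chi$.** The purpose is to turn $\delta\ne0$ into $\chi(\delta)\ne0$. As $R$ is free over $\mathbb Z[\omega]\subset\mathbb C$, it embeds in $R\otimes_{\mathbb Z[\omega]}\mathbb C=\mathbb C[A]/(\mu-\omega)$, so $\delta\ne0$ there. In this ring $\mu^q=1$, so it is a quotient of the group algebra of $A/\langle\mu^q\rangle$, a finite group because $A/\langle\mu\rangle$ is finite. That group algebra is a product of copies of $\mathbb C$, one for each character, and dividing by $\mu-\omega$ retains exactly the factors with $\chi(\mu)=\omega$. An element is nonzero in the product only if some coordinate is nonzero. So some $\chi$ with $\chi(\mu)=\omega$, of finite order, has $\chi(\delta)\ne0$.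

**Step 5: vanishing.** In (5), the second map has rank $1$, since $\chi(x_1)-1=\omega-1\ne0$; its kernel has dimension $r-1$. The first map has rank at least $r-1$, since $\det\chi(J')=\chi(\delta)\ne0$. So $H_1(W;\mathbb C_\chi)=0$. $\square$

Complex conjugation of (5) also gives $H_1(W;\mathbb C_{\bar\chi})=0$, so sign conventions for twisted homology do not matter below.

## 6. The $n$-fold branched cover and the signature of the $\psi$-eigenspace

Fix $\chi$ from Proposition 4, of order $n$. Let $G=\pi/\ker\chi\cong\mathbb Z/n$, let $\tilde W\to W$ be the corresponding connected $G$-cover, and let $\psi$ be $\chi$ viewed as a faithful character of $G$. Let $g_0\in G$ be the image of $\mu$. Then $\psi(g_0)=\omega$, so $g_0$ has order $q$ and $q\mid n$.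

**Step 1: filling in $\tilde W$.** The purpose is to build a closed $G$-manifold $\tilde X$ over $X$. View $\partial\nu\to\Sigma$ as a principal $U(1)$-bundle. The rotation flow on $\partial\nu$ lifts to a flow $\Phi_t$ on the preimage $\widetilde{\partial\nu}\subset\tilde W$, and by uniqueness of lifts $\Phi_t$ commutes with $G$. Every fiber circle, joined to the base point by a path, is conjugate to $\mu$ in $\pi$, because $\partial\nu$ is connected; as $G$ is abelian, its image in $G$ is always $g_0$. Hence $\Phi_{2\pi}=g_0$. Consequently $\Phi_{2\pi q}=1$, and the circle $\mathbb R/2\pi q\mathbb Z$ acts freely: times outside $2\pi\mathbb Z$ move the image in $\partial\nu$, and $g_0^j$ has no fixed points for $0<j<q$. Each fiber circle has as preimage $n/q$ circles, each a $q$-fold cover of it. So the quotient $\tilde\Sigma=\widetilde{\partial\nu}/(\mathbb R/2\pi q\mathbb Z)$ is an $n/q$-fold covering of $\Sigma$, possibly disconnected. Let $\tilde\nu\to\tilde\Sigma$ be the associated disc bundle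
$$\tilde\nu=\bigl(\widetilde{\partial\nu}\times D^2\bigr)/\bigl((\Phi_ty,z)\sim(y,e^{it/q}z)\bigr),$$
with boundary $\widetilde{\partial\nu}$ via $y\leftrightarrow[y,1]$, and let $G$ act by $g[y,z]=[gy,z]$. Then $\tilde X=\tilde W\cup\tilde\nu$ is a closed connected oriented smooth 4-manifold with a smooth orientation-preserving $G$-action. Describe $\nu$ in the same way, as $\partial\nu\times D^2$ modulo $(e^{it}y,z)\sim(y,e^{it}z)$. The map $[y,z]\mapsto[\bar y,z^q]$, where $\bar y\in\partial\nu$ is the image of $y$, is well defined and extends the covering $\tilde W\to W$. It identifies $\tilde X/G$ with $X$, and $\tilde X\to X$ has degree $n$.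

**Step 2: fixed sets and self-intersection.** The purpose is to collect the input for the $G$-signature and Lefschetz formulas. We have $g_0[y,z]=[\Phi_{2\pi}y,z]=[y,e^{2\pi i/q}z]$, so $g_0$ fixes $\tilde\Sigma$ pointwise and rotates all normal fibers by $2\pi/q$. The points of $\tilde\Sigma$ over a point of $\Sigma$ are the $n/q$ circles over one fiber circle; $G$ permutes them transitively with stabilizer $\langle g_0\rangle$, so $G/\langle g_0\rangle$ acts freely on $\tilde\Sigma$. Also $G$ acts freely on $\tilde W$. Hence
$$\mathrm{Fix}(g_0^j)=\tilde\Sigma\quad(0<j<q),\qquad \mathrm{Fix}(g)=\emptyset\quad(g\notin\langle g_0\rangle). \tag{6}$$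
The fiberwise map $z\mapsto z^q$ shows that the $q$-th tensor power of the line bundle of $\tilde\nu$ is the pullback of the line bundle of $\nu$. Comparing Euler numbers, $q[\tilde\Sigma]^2=\frac nqN$, that is
$$[\tilde\Sigma]^2=\frac{nN}{q^2}. \tag{7}$$
For the conic, $n=q=2$ and $N=4$ give $2$, the square of the diagonal.

**Step 3: the signature $\sigma_\psi$.** The purpose is to show
$$\sigma(X)-\sigma_\psi=\frac{2k(q-k)}{q^2}N. \tag{8}$$
By (6), (7) and the $G$-signature theorem, $\operatorname{sign}(g_0^j,\tilde X)=\frac{nN}{q^2}\csc^2(\pi j/q)$ for $0<j<q$, and $\operatorname{sign}(g,\tilde X)=0$ for $g\notin\langle g_0\rangle$. By transfer $\sigma_1=\sigma(X)$. Subtract (2) for $\phi=\psi$ from (2) for $\phi=1$; the term $g=1$ cancels, and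
$$\sigma(X)-\sigma_\psi=\frac{N}{q^2}\sum_{j=1}^{q-1}\frac{1-\omega^{-j}}{\sin^2(\pi j/q)}
=\frac N{q^2}\sum_{j=1}^{q-1}\frac{1-\cos(2\pi jk/q)}{\sin^2(\pi j/q)}
=\frac{2N}{q^2}\sum_{j=1}^{q-1}\frac{\sin^2(\pi jk/q)}{\sin^2(\pi j/q)},$$
where the imaginary parts cancel under $j\leftrightarrow q-j$. To evaluate the last sum, write $\frac{\sin kx}{\sin x}=\sum_{s=0}^{k-1}e^{i(k-1-2s)x}$. This is real, so its square is its absolute value squared:
$$\frac{\sin^2kx}{\sin^2x}=\sum_{s,t=0}^{k-1}e^{2i(t-s)x}=\sum_{|l|<k}(k-|l|)e^{2ilx}.$$
Sum the right side over $x=\pi j/q$, $0\le j<q$. Since $|l|<k<q$, only $l=0$ contributes, and the total is $qk$. At $j=0$ the right side is $\sum_{|l|<k}(k-|l|)=k^2$. So the sum over $1\le j\le q-1$ is $qk-k^2=k(q-k)$, which proves (8).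

## 7. The dimension of the $\psi$-eigenspace

**Step 4: the alternating sum.** The purpose is to compute the Euler characteristic of the $\psi$-part. Since $\widetilde{\partial\nu}$ is a closed 3-manifold, $\operatorname{eul}(\tilde X)=n\operatorname{eul}(W)+\frac nq\operatorname{eul}(\Sigma)$, and $\operatorname{eul}(\tilde\Sigma)=\frac nq\operatorname{eul}(\Sigma)$. By (6) and the Lefschetz formula,
$$\sum_i(-1)^i\dim H_i(\tilde X;\mathbb C)_\psi=\frac1n\sum_{g}\psi(g)^{-1}\operatorname{eul}(\mathrm{Fix}\,g)=\frac1n\Bigl[n\operatorname{eul}(W)+\frac nq\operatorname{eul}(\Sigma)\sum_{j=0}^{q-1}\omega^{-j}\Bigr]=\operatorname{eul}(W). \tag{9}$$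

**Step 5: all degrees except 2 vanish.** The purpose is to read (9) as the dimension of $H_2(\tilde X;\mathbb C)_\psi$.

In degrees $0$ and $4$, $G$ acts trivially on homology, because $\tilde X$ is connected and $G$ preserves the orientation. As $\psi\ne1$, the $\psi$-parts are $0$.

In degree $1$, every loop in $\tilde X$ can be pushed off the codimension-2 submanifold $\tilde\Sigma$, so $H_1(\tilde W;\mathbb C)\to H_1(\tilde X;\mathbb C)$ is onto, and so is the map on $\psi$-parts. Now $\mathbb C_\chi\otimes_{\mathbb Z[\pi]}C_*(\widehat W)=\mathbb C_\psi\otimes_{\mathbb Z[G]}C_*(\tilde W)$. For a complex $G$-representation $V$, the quotient of $V$ by the relations $gx=\psi(g)x$ is $V_\psi$: it kills every $V_\phi$ with $\phi\ne\psi$ and leaves $V_\psi$ alone. By exactness $H_1(\tilde W;\mathbb C)_\psi\cong H_1(W;\mathbb C_\chi)$. (With other conventions $\chi$ is replaced by $\bar\chi$, which is equally harmless.) By Proposition 4 this is $0$, so $H_1(\tilde X;\mathbb C)_\psi=0$.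

In degree $3$, the $G$-invariant intersection pairing pairs $H_3(\tilde X;\mathbb C)_\psi$ perfectly with $H_1(\tilde X;\mathbb C)_{\bar\psi}=\overline{H_1(\tilde X;\mathbb C)_\psi}=0$. So $H_3(\tilde X;\mathbb C)_\psi=0$.

(In general these arguments give $\dim H_2(\tilde X;\mathbb C)_\psi=\operatorname{eul}(W)+2\dim H_1(\tilde X;\mathbb C)_\psi$, because the $\psi$-parts of $H_1$ and $H_3$ have the same dimension. This is the loss seen for the bad character in Section 4.)

**Step 6: end of the proof of Theorem 2.** The purpose is to compare signature and dimension. Since $\operatorname{eul}(X)=\operatorname{eul}(W)+\operatorname{eul}(\Sigma)$ and $b_1(X)=b_3(X)=0$,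
$$\dim H_2(\tilde X;\mathbb C)_\psi=\operatorname{eul}(X)-\operatorname{eul}(\Sigma)=(2+b_2(X))-(2-2g)=b_2(X)+2g .$$
By (8), $\bigl|\sigma(X)-\frac{2k(q-k)}{q^2}N\bigr|=|\sigma_\psi|\le\dim H_2(\tilde X;\mathbb C)_\psi=b_2(X)+2g$. $\blacksquare$

## 8. Surgering away $b_1$

**Theorem 5.** Theorem 2 holds for every closed connected oriented smooth 4-manifold $X$, with no assumption on $H_1(X;\mathbb Z)$.

*Proof.* We use induction on $b_1(X)$; the case $b_1(X)=0$ is Theorem 2. If $b_1(X)>0$, choose an embedded loop $\gamma$ representing an element of a basis of $H_1(X)/\mathrm{torsion}$. By general position it can be taken disjoint from $\Sigma$. Let $\nu\gamma\cong S^1\times D^3$ be a tubular neighborhood of $\gamma$ disjoint from $\Sigma$, and let $X'=(X\setminus\nu\gamma)\cup D^2\times S^2$ be the result of surgery.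

**Step 1: the numbers in (1) do not change.** The purpose is to compare both sides for $X$ and $X'$. Since $\gamma$ has codimension 3, $H_1(X\setminus\nu\gamma)\cong H_1(X)$, and gluing in $D^2\times S^2$ gives $H_1(X')=H_1(X)/\langle\gamma\rangle$; so $b_1(X')=b_1(X)-1$. Moreover $\operatorname{eul}(X')=\operatorname{eul}(X)-0+2$. From $\operatorname{eul}=2-2b_1+b_2$ we get $b_2(X')=b_2(X)$. The manifolds $X$ and $X'$ are cobordant, so $\sigma(X')=\sigma(X)$. Neither the genus of $\Sigma$ nor its normal bundle changes, so $[\Sigma]^2$ does not change.

**Step 2: divisibility persists.** The purpose is to check the hypothesis for $\Sigma\subset X'$. By excision $H_2(X',X\setminus\nu\gamma)\cong H_2(D^2\times S^2,S^1\times S^2)\cong\mathbb Z$, generated by $D^2\times\mathrm{pt}$. The boundary map to $H_1(X\setminus\nu\gamma)\cong H_1(X)$ sends this generator to $[\gamma]$, which has infinite order, so it is injective. Hence $H_2(X\setminus\nu\gamma)\to H_2(X')$ is onto. Every intersection number of $[\Sigma]$ with a class of $X'$ is therefore computed in $X\setminus\nu\gamma$, so it is also an intersection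 number in $X$, and it is $\equiv0\pmod q$.

So the inductive hypothesis applies to $\Sigma\subset X'$ and gives (1) for $\Sigma\subset X$. $\square$

By Corollary 3 the bound is sharp: equality holds in $2\mathbb{CP}^2$ for $(3,3),(2,4),(4,2),(4,4)$.

## 9. The pairs where the bound meets the algebraic genus

For $m,n>0$ put $N=m^2+n^2$ and $G(m,n)=\frac{(m-1)(m-2)}2+\frac{(n-1)(n-2)}2$, the genus obtained from two algebraic curves. When does (1) show that this genus cannot be lowered?

**Proposition 6.** The lower bound of Theorem 2, for some prime power $q\mid\gcd(m,n)$ and some $0<k<q$, equals $G(m,n)>0$ exactly for $(m,n)\in\{(2,4),(4,2),(3,3),(4,4)\}$.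

*Proof.*

**Step 1: the bound in closed form.** The purpose is to replace (1) by one integer. Here $\sigma=b_2=2$. If $2-\frac{2k(q-k)}{q^2}N\ge0$, this number lies between $0$ and $2$, and (1) gives only $g\ge0$, which does not equal a positive $G$. Otherwise (1) reads $\frac{2k(q-k)}{q^2}N-2\le2+2g$, that is
$$g\ge B:=\frac{k(q-k)}{q^2}N-2 .$$
Since $q^2\mid N$, $B$ is an integer, so no rounding is involved. If $B<0$ the bound is again only $g\ge0$. So we must find when $B=G>0$.

**Step 2: a general estimate.** The purpose is to exclude most pairs. From $\frac{k(q-k)}{q^2}\le\frac14$,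
$$G-B\ge\frac{m^2-3m+2+n^2-3n+2}2-\frac{m^2+n^2}4+2=\frac{(m-2)(m-4)+(n-2)(n-4)}4. \tag{10}$$
If $\gcd(m,n)$ is even, then $m$ and $n$ are even and both summands are $\ge0$, with equality only for $m,n\in\{2,4\}$. So $G=B$ forces $m,n\in\{2,4\}$, and $(2,2)$ is excluded because $G(2,2)=0$. If $\gcd(m,n)$ is odd and $q\ge5$, then $m,n\ge5$ and the right side of (10) is positive.

**Step 3: $q=3$ with $\gcd(m,n)$ odd.** The purpose is to treat the remaining case. Write $m=3a$, $n=3b$. Both $k=1$ and $k=2$ give $k(q-k)=2$, so $B=2(a^2+b^2)-2$, and
$$G-B=\frac{9a^2-9a+2+9b^2-9b+2}2-2a^2-2b^2+2=\frac{(5a-4)(a-1)+(5b-4)(b-1)}2 .$$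
For $a,b\ge1$ both summands are $\ge0$, and they vanish only at $a=b=1$, that is for $(3,3)$.

Conversely, the four listed pairs do give equality, by the computation in Corollary 3. $\square$
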